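\title{Locally compact hereditarily minimal groups are metrizable}

\begin{abstract}
A Hausdorff topological group is minimal if it admits no strictly coarser Hausdorff group topology, and hereditarily minimal if all its subgroups are minimal. We prove that every locally compact hereditarily minimal group is metrizable. The proof combines two facts: a locally compact group is metrizable as soon as its countable subgroups are, and a countable locally minimal subgroup of a compact group is second countable. It is therefore enough to assume that the countable subgroups are locally minimal. Examples show that ``countable'' cannot be replaced by ``finitely generated'' or by ``abelian'', and that the first fact fails for precompact groups.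
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, topological groups are Hausdorff, subgroups carry the induced topology, and ``countable'' means finite or countably infinite. By the Birkhoff--Kakutani theorem, a topological group is metrizable if and only if it is first countable, that is, if and only if the identity $1$ has a countable neighborhood base.

A topological group $(G,\tau)$ is \emph{minimal} if no Hausdorff group topology on $G$ is strictly coarser than $\tau$. Equivalently, every continuous isomorphism from $G$ onto a Hausdorff group is a homeomorphism. Compact groups have this property, because a continuous bijection from a compact space onto a Hausdorff space is a homeomorphism, and minimality isolates this one feature of compactness. The discrete group $\mathbb{Z}$ is not minimal, since the subgroups $p^n\mathbb{Z}$ form a base at $0$ of a strictly coarser Hausdorff group topology. A minimal group $G$ is \emph{totally minimal} if $G/N$ is minimal for every closed normal subgroup $N$ of $G$. A group is \emph{hereditarily minimal} (HM) if all its subgroups are minimal, and \emph{hereditarily totally minimal} (HTM) if all its subgroups are totally minimal.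

The hereditary condition is severe. A finite group is HM, since its only Hausdorff topology is the discrete one. The group $\mathbb{R}$ is not HM, since it contains the discrete group $\mathbb{Z}$. The circle group $\{z\in\mathbb{C}:|z|=1\}$ is compact, so its closed subgroups are minimal, and yet it is not HM. Indeed, let $H$ be an infinite cyclic subgroup of the circle. The map $z\mapsto z^2$ is injective on $H$ and pulls the topology of the circle back to a coarser Hausdorff group topology on $H$. This topology is strictly coarser: $H$ is dense, and a sequence in $H$ that tends to $-1$ in the circle tends to $1$ in the new topology. Inside a compact group, the condition HM is thus a condition on the subgroups that are not closed.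

The following facts are known.
\begin{itemize}
\item[(a)] Abelian HM groups are second countable. By a theorem of Prodanov, the infinite compact abelian HM groups are exactly the groups $\mathbb{Z}_p$ of $p$-adic integers.
\item[(b)] Locally compact solvable HM groups are second countable.
\item[(c)] Locally compact HTM groups are metrizable.
\item[(d)] There exist uncountable discrete HTM groups, so a locally compact non-solvable HM group need not be second countable.
\end{itemize}
Minimality alone gives no countability property, since $(\mathbb{Z}/2)^{\omega_1}$ is compact and not metrizable. Hereditary minimality gives metrizability in each of the cases (a)--(c), at the price of an algebraic hypothesis or of a hypothesis on quotients. By (d), second countability fails in general, but the groups in (d) are discrete and hence metrizable. Metrizability is therefore the conclusion one may still hope for, and the following question is posed in \cite{XDST}: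
\begin{quote}
\emph{Is every locally compact hereditarily minimal group metrizable?}
\end{quote}
The answer is yes.

\begin{theorem}\label{thm:HM}
Every locally compact hereditarily minimal group is metrizable.
\end{theorem}

Only countable subgroups enter the proof, for the following reason, which does not involve minimality.

\begin{theorem}\label{thm:countable}
A locally compact group is metrizable if and only if all its countable subgroups are metrizable.
\end{theorem}

Moreover, a local form of minimality suffices.

\begin{definition}\label{def:locmin}
A topological group $(H,\tau)$ is \emph{locally minimal} if there is a $\tau$-neighborhood $V$ of $1$ such that every Hausdorff group topology $\sigma\subseteq\tau$ for which $V$ is still a $\sigma$-neighborhood of $1$ equals $\tau$. We call such a $V$ a \emph{witness}. A group is \emph{hereditarily locally minimal} if all its subgroups are locally minimal.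
\end{definition}

Minimal groups are locally minimal, with witness $V=H$. Discrete groups are locally minimal, with witness $V=\{1\}$; thus the discrete group $\mathbb{Z}$ is locally minimal and not minimal.

\begin{theorem}\label{thm:locmin}
If every countable subgroup of a locally compact group $G$ is locally minimal (in particular, if every countable subgroup is minimal, or if $G$ is hereditarily locally minimal), then $G$ is metrizable.
\end{theorem}

The proof has three steps. A non-metrizable locally compact group contains a non-metrizable compact subgroup $K$ (Section~\ref{sec:reduction}). Such a $K$ contains a countable non-metrizable subgroup $H$ (Section~\ref{sec:detect}). Countably many unitary representations of $K$ separate the points of $H$ and induce on $H$ a metrizable, hence strictly coarser, topology (Section~\ref{sec:coarsen}). Section~\ref{sec:example} carries out the last two steps by hand in a power of $\mathbb{Z}/2$, and Section~\ref{sec:limits} treats second countability and the limits of the theorems.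

\section{The argument in a power of $\mathbb{Z}/2$}\label{sec:example}

Let $I$ be an uncountable set and let $K=(\mathbb{Z}/2)^I$ be the compact group of all functions $f\colon I\to\mathbb{Z}/2$ with the topology of pointwise convergence. The open subgroups
\[
K_F=\{f\in K: f|_F=0\},\qquad F\subseteq I \text{ finite},
\]
form a base at $0$. The group $K$ is not metrizable: given finite sets $F_1,F_2,\dots$, the indicator function of a point outside $\bigcup_nF_n$ is a nonzero element of $\bigcap_nK_{F_n}$. We show that $K$ has a countable subgroup that is not locally minimal.

\medskip
\noindent\emph{A countable locally minimal subgroup of $K$ is metrizable.} Let $H\le K$ be countable, let $V$ be a witness of its local minimality, and let $F$ be a finite set with $K_F\cap H\subseteq V$. For each nonzero $h\in H$ choose $i_h\in I$ with $h(i_h)\neq0$, and let $\sigma$ be the topology on $H$ of pointwise convergence on the countable set $E=F\cup\{i_h:h\in H\setminus\{0\}\}$. This is a group topology coarser than that of $H$. It is Hausdorff because of the points $i_h$, the set $V$ is a $\sigma$-neighborhood of $0$ because $F\subseteq E$, and $\sigma$ is metrizable because $E$ is countable. Local minimality forces $\sigma$ to be the topology of $H$, so $H$ is metrizable.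

\medskip
\noindent\emph{$K$ has a countable non-metrizable subgroup.} Functions with finite support do not help: countably many of them vanish outside a countable set $J$, so the group they generate lies in a copy of the metrizable group $(\mathbb{Z}/2)^J$. We need countably many functions that behave independently at uncountably many points. They come from the following case of the Hewitt--Marczewski--Pondiczery theorem. For $t\in\{0,1\}^\omega$ let $t|n\in\{0,1\}^n$ be the word formed by the first $n$ digits of $t$.

\begin{lemma}\label{lem:HMP}
Let $T\subseteq\{0,1\}^\omega$, and let $D_T$ be the set of functions $T\to\{0,1\}$ of the form $t\mapsto\psi(t|n)$ with $n\ge1$ and $\psi\colon\{0,1\}^n\to\{0,1\}$. Then $D_T$ is countable and dense in $\{0,1\}^T$. Consequently $\{0,1\}^T$ is separable for every set $T$ with $|T|\le2^{\aleph_0}$.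
\end{lemma}

\begin{proof}
For each $n$ there are finitely many maps $\psi$, so $D_T$ is countable. A nonempty basic open set in $\{0,1\}^T$ prescribes values $\varepsilon_1,\dots,\varepsilon_k$ at distinct points $t_1,\dots,t_k$. For large $n$ the words $t_1|n,\dots,t_k|n$ are distinct, and any $\psi$ with $\psi(t_j|n)=\varepsilon_j$ for all $j$ gives an element of $D_T$ in the open set. Finally, a set of cardinality at most $2^{\aleph_0}$ can be identified with a subset of $\{0,1\}^\omega$.
\end{proof}

Choose $T\subseteq I$ with $|T|=\aleph_1$, identify $T$ with a subset of $\{0,1\}^\omega$, and let $H$ consist of the functions $f\in K$ that vanish outside $T$ and satisfy $f|_T\in D_T$. Then $H$ is countable, and it is a subgroup, because a sum of two functions depending on the first $m$ and the first $n$ digits depends on the first $\max(m,n)$ digits. Suppose that $H$ is metrizable. Then there are finite sets $F_n\subseteq I$ such that the sets $K_{F_n}\cap H$ form a base at $0$ in $H$. Pick $t\in T\setminus\bigcup_nF_n$. The neighborhood $K_{\{t\}}\cap H$ contains some $K_{F_n}\cap H$. But Lemma~\ref{lem:HMP} provides $f\in H$ with $f(t)=1$ and $f=0$ on $F_n\cap T$, hence on $F_n$, a contradiction. So $H$ is not metrizable, and by the first step it is not locally minimal.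

The passage from $I$ to $T$ cannot be skipped, since $K$ has no countable dense subset when $|I|>2^{\aleph_0}$. Indeed, for countable $D\subseteq K$ the map $i\mapsto(d(i))_{d\in D}$ from $I$ to $\{0,1\}^D$ is then not injective, so $D$ misses the nonempty open set $\{f:f(i)\ne f(j)\}$ for some $i\neq j$.

For a general compact group the coordinates are replaced by irreducible unitary representations; in the example the relevant ones are the maps $f\mapsto(-1)^{f(i)}$. The first step survives almost unchanged. The second step used the product structure of $K$, both to find a countable dense set and to extend functions by zero, and both uses need a substitute. Before that, we must pass from a locally compact group to a compact one.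

\section{Reduction to a compact subgroup}\label{sec:reduction}

The representations that replace the coordinates are supplied by the Peter--Weyl theorem, which is a theorem about compact groups. We therefore look for a compact subgroup $K$ of $G$ that is large enough to decide whether $G$ is metrizable. The right notion of largeness is that $K$ be a \emph{$G_\delta$-set}, an intersection of countably many open sets: then countably many conditions cut $G$ down to $K$, and if $K$ is metrizable, countably many more cut $K$ down to $\{1\}$.

We use that topological groups are regular. If $B$ is a neighborhood of $1$ and $x\in\overline{B}$, then $xB$ meets $B$, so $\overline{B}\subseteq BB^{-1}$; by continuity of the group operations, the sets $BB^{-1}$ form a base at $1$.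

\begin{lemma}\label{lem:Gdelta}
Every locally compact group $G$ has a compact subgroup $K$ that is a $G_\delta$-set in $G$. If such a $K$ is metrizable, then $G$ is metrizable.
\end{lemma}

\begin{proof}
Let $U_0$ be a compact neighborhood of $1$. Given $U_n$, continuity of multiplication and regularity give a closed neighborhood $C$ of $1$ with $CC\subseteq\operatorname{int}U_n$; put $U_{n+1}=C\cap C^{-1}$. Thus $U_{n+1}$ is a closed symmetric neighborhood of $1$ with $U_{n+1}U_{n+1}\subseteq\operatorname{int}U_n$. Let $K=\bigcap_nU_n$.

The set $K$ is closed and contained in $U_0$, hence compact. It contains $1$, and if $x,y\in K$, then for each $n$ we have $x,y^{-1}\in U_{n+1}$, so $xy^{-1}\in U_{n+1}U_{n+1}\subseteq U_n$; thus $K$ is a subgroup. From $U_{n+1}\subseteq U_{n+1}U_{n+1}\subseteq\operatorname{int}U_n$ we get $K=\bigcap_n\operatorname{int}U_n$, so $K$ is a $G_\delta$-set.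

Now let $K=\bigcap_nO_n$, with $O_n$ open in $G$, be a metrizable subgroup. Since $\{1\}$ is a $G_\delta$-set in $K$, there are open sets $V_n\ni1$ in $G$ with $K\cap\bigcap_nV_n=\{1\}$. Hence $\bigcap_n(O_n\cap V_n)=\{1\}$. By local compactness, choose compact neighborhoods $C_0\supseteq C_1\supseteq\cdots$ of $1$ with $C_n\subseteq O_n\cap V_n$; their intersection is $\{1\}$. If $A\ni1$ is open, the compact sets $C_n\setminus A$ decrease and have empty intersection, so $C_n\subseteq A$ for some $n$. Thus $\{C_n\}$ is a countable base at $1$, and $G$ is metrizable.
\end{proof}

Local compactness was used twice: to make $K$ compact, and to turn a $G_\delta$-point into a point with a countable base. The rest of the proof takes place inside $K$.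

\section{Countable subgroups detect non-metrizability}\label{sec:detect}

We first recall the facts about a compact group $K$ that we need. The unitary group $U(n)$ is compact and second countable. By a \emph{representation} of $K$ we mean a continuous homomorphism $\rho\colon K\to U(n)$, and we write $n=n_\rho$. It is \emph{irreducible} if $0$ and $\mathbb{C}^n$ are the only subspaces invariant under $\rho(K)$. Two representations $\rho,\rho'$ are \emph{equivalent} if $n_\rho=n_{\rho'}$ and $\rho'=A\rho A^{-1}$ for some invertible matrix $A$. Fix a set $\mathcal{R}(K)$ of representatives of the equivalence classes of irreducible representations.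

\begin{itemize}
\item[(PW)] \emph{Peter--Weyl theorem.} For each $x\in K\setminus\{1\}$ there is $\rho\in\mathcal{R}(K)$ with $\rho(x)\ne1$. Hence $x\mapsto(\rho(x))_\rho$ is a continuous injective homomorphism $K\to\prod_{\rho\in\mathcal{R}(K)}U(n_\rho)$, and by compactness it is a homeomorphism onto its image.
\item[(O)] \emph{Orthogonality of characters.} Let $\mu$ be the Haar probability measure of $K$ and let $\chi_\rho(x)=\operatorname{tr}\rho(x)$. The functions $\chi_\rho$, $\rho\in\mathcal{R}(K)$, are orthonormal in $L^2(K,\mu)$. Hence for distinct $\rho,\rho'\in\mathcal{R}(K)$,
\begin{equation}\label{eq:sqrt2}
\sup_{x\in K}|\chi_\rho(x)-\chi_{\rho'}(x)|\ \ge\ \|\chi_\rho-\chi_{\rho'}\|_{L^2(K,\mu)}=\sqrt2 .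
\end{equation}
\item[(S)] If $X$ is a compact metrizable space, then $C(X)$, the space of continuous complex functions with the supremum norm, is separable. Indeed, for a metric $d$ and a dense sequence $(x_k)$, the polynomials with coefficients in $\mathbb{Q}+i\mathbb{Q}$ in the functions $d(\cdot,x_k)$ are dense, by the Stone--Weierstrass theorem.
\end{itemize}

As in Section~\ref{sec:example}, the non-metrizable countable group will be found as a dense subgroup of a non-metrizable compact group. The next lemma replaces the computation made there with the point $t$.

\begin{lemma}\label{lem:dense}
Let $H$ be a dense subgroup of a topological group $L$. If $H$ is metrizable, then so is $L$.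
\end{lemma}

\begin{proof}
Let $O_n$ be open neighborhoods of $1$ in $L$ such that the sets $O_n\cap H$ form a base at $1$ in $H$. Let $A$ be a neighborhood of $1$ in $L$, and by regularity choose an open $B\ni1$ with $\overline{B}\subseteq A$. For some $n$ we have $O_n\cap H\subseteq B$. Since $O_n$ is open and $H$ is dense, every neighborhood of a point of $O_n$ meets $O_n\cap H$, so $O_n\subseteq\overline{O_n\cap H}\subseteq\overline{B}\subseteq A$. Thus $\{O_n\}$ is a countable base at $1$ in $L$.
\end{proof}

Next we need countable dense sets in compact groups that are not products. The \emph{weight} $w(X)$ of a space $X$ is the least cardinality of a base. For compact spaces, small weight does not give separability: the one-point compactification of a discrete set of cardinality $\aleph_1$ has weight $\aleph_1$ and uncountably many isolated points. For groups, the link with Lemma~\ref{lem:HMP} is Kuz'minov's theorem \cite{Kuz}: every compact group is \emph{dyadic}, that is, a continuous image of $\{0,1\}^I$ for some set $I$. The theorem, in this form, does not bound $|I|$, and the work in the next proof is to shrink $I$.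

\begin{lemma}\label{lem:separable}
A compact group $Q$ of weight at most $2^{\aleph_0}$ is separable.
\end{lemma}

\begin{proof}
Let $f\colon\{0,1\}^I\to Q$ be a continuous surjection. Say that a map $g$ on $\{0,1\}^I$ \emph{depends only on} $J\subseteq I$ if $g(x)=g(y)$ whenever $x|_J=y|_J$.

Every continuous $g\colon\{0,1\}^I\to\mathbb{R}$ depends only on a countable set. Indeed, the real functions that depend only on some finite set are continuous, form an algebra, contain the constants and separate points. By the Stone--Weierstrass theorem, $g$ is a uniform limit of functions $g_k$ depending only on finite sets $J_k$. If $x$ and $y$ agree on $\bigcup_kJ_k$, then $g_k(x)=g_k(y)$ for all $k$, so $g(x)=g(y)$.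

Fix a base $\mathcal{B}$ of $Q$ with $|\mathcal{B}|\le2^{\aleph_0}$. For each pair $B,B'\in\mathcal{B}$ with disjoint closures, Urysohn's lemma gives a continuous $u\colon Q\to[0,1]$ that equals $0$ on $\overline{B}$ and $1$ on $\overline{B'}$. These functions form a family $\mathcal{U}$ of cardinality at most $2^{\aleph_0}$ that separates the points of $Q$, since two distinct points of a compact Hausdorff space lie in basic sets with disjoint closures. For $u\in\mathcal{U}$ let $I_u\subseteq I$ be a countable set such that $u\circ f$ depends only on $I_u$, and put $T=\bigcup_{u\in\mathcal{U}}I_u$. Then $|T|\le2^{\aleph_0}$. If $x|_T=y|_T$, then $u(f(x))=u(f(y))$ for all $u\in\mathcal{U}$, so $f(x)=f(y)$.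

Let $s\colon\{0,1\}^T\to\{0,1\}^I$ be extension by zero, which is continuous. Since $x$ and $s(x|_T)$ agree on $T$, we have $f(x)=f(s(x|_T))$, so $f\circ s$ maps $\{0,1\}^T$ onto $Q$. The space $\{0,1\}^T$ is separable by Lemma~\ref{lem:HMP}, and the image of a dense set under a continuous surjection is dense.
\end{proof}

A non-metrizable compact group $K$ may be too large to be separable, as we saw in Section~\ref{sec:example}. We replace it by its image $Q$ under $\aleph_1$ irreducible representations. This number is at most $2^{\aleph_0}$, so $Q$ is separable, and it is uncountable, so \eqref{eq:sqrt2} obstructs metrizability. In the example, $Q=(\mathbb{Z}/2)^T$ was also a subgroup of $K$. In general we can only lift a countable dense subset of $Q$ point by point, and the closure $L$ of the group generated by the lifts takes over the role of that subgroup.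

\begin{proposition}\label{prop:compact}
A non-metrizable compact group $K$ contains a countable non-metrizable subgroup.
\end{proposition}

\begin{proof}
If $\mathcal{R}(K)$ were countable, then by (PW) $K$ would embed in a countable product of metrizable spaces and would be metrizable. So we can choose distinct $\rho_\alpha\in\mathcal{R}(K)$ for $\alpha<\omega_1$. Write $\chi_\alpha=\chi_{\rho_\alpha}$ and put
\[
\Phi\colon K\to\prod_{\alpha<\omega_1}U(n_{\rho_\alpha}),\qquad \Phi(x)=(\rho_\alpha(x))_{\alpha<\omega_1},\qquad Q=\Phi(K).
\]
Then $Q$ is a compact group. A product of $\aleph_1$ second countable spaces has a base of cardinality at most $\aleph_1$, formed by the sets that restrict finitely many coordinates to basic open sets. Hence $w(Q)\le\aleph_1\le2^{\aleph_0}$, and by Lemma~\ref{lem:separable} there is a countable dense set $D\subseteq Q$.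

Choose one preimage in $K$ of each element of $D$, and let $H$ be the subgroup generated by these preimages. It is countable. Let $L=\overline{H}$, a compact subgroup of $K$. The set $\Phi(L)$ is compact, hence closed in $Q$, and it contains $D$; so $\Phi(L)=Q$.

We claim that $L$ is not metrizable. For $x\in K$ there is $y\in L$ with $\Phi(y)=\Phi(x)$, and then $\chi_\alpha(y)=\chi_\alpha(x)$ for all $\alpha$. By \eqref{eq:sqrt2}, for $\alpha\neq\beta$,
\[
\sup_{y\in L}|\chi_\alpha(y)-\chi_\beta(y)|=\sup_{x\in K}|\chi_\alpha(x)-\chi_\beta(x)|\ge\sqrt2 .
\]
So the open balls of radius $\sqrt2/2$ around the functions $\chi_\alpha|_L$ are uncountably many pairwise disjoint open subsets of $C(L)$, and $C(L)$ is not separable. By (S), $L$ is not metrizable. Since $H$ is dense in $L$, Lemma~\ref{lem:dense} shows that $H$ is not metrizable.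
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:countable}]
Subgroups of metrizable groups are metrizable. Conversely, let all countable subgroups of the locally compact group $G$ be metrizable, and let $K\le G$ be a compact $G_\delta$-subgroup as in Lemma~\ref{lem:Gdelta}. All countable subgroups of $K$ are metrizable, so $K$ is metrizable by Proposition~\ref{prop:compact}, and $G$ is metrizable by Lemma~\ref{lem:Gdelta}.
\end{proof}

\section{Countable locally minimal subgroups of compact groups}\label{sec:coarsen}

To use local minimality one must produce a coarser Hausdorff group topology that keeps the witness as a neighborhood. For a subgroup $H$ of a compact group, each family of representations induces a coarser group topology. Finitely many representations keep the witness, and when $H$ is countable, countably many more make the topology Hausdorff.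

\begin{proposition}\label{prop:coarsen}
Let $H$ be a countable locally minimal (for example, minimal) subgroup of a compact group $K$. Then $H$ is second countable, hence metrizable.
\end{proposition}

\begin{proof}
Let $\tau$ be the topology of $H$ and let $V$ be a witness of local minimality. By (PW), the topology of $K$ is induced from $\prod_{\rho\in\mathcal{R}(K)}U(n_\rho)$. Hence there are a finite set $\mathcal{F}\subseteq\mathcal{R}(K)$ and open neighborhoods $W_\rho$ of $1$ in $U(n_\rho)$, for $\rho\in\mathcal{F}$, with
\begin{equation}\label{eq:witness}
H\cap\bigcap_{\rho\in\mathcal{F}}\rho^{-1}(W_\rho)\subseteq V .
\end{equation}
For each $h\in H\setminus\{1\}$ choose $\rho_h\in\mathcal{R}(K)$ with $\rho_h(h)\ne1$. The set $\mathcal{E}=\mathcal{F}\cup\{\rho_h:h\in H\setminus\{1\}\}$ is countable because $H$ is. Let $\sigma$ be the topology on $H$ induced by the homomorphism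
\[
\Psi\colon H\to\prod_{\rho\in\mathcal{E}}U(n_\rho),\qquad\Psi(x)=(\rho(x))_{\rho\in\mathcal{E}},
\]
so that the $\sigma$-open sets are the preimages under $\Psi$ of open sets. This is a group topology. It is Hausdorff, since $\Psi$ is injective by the choice of the $\rho_h$. It satisfies $\sigma\subseteq\tau$, since $\Psi$ is $\tau$-continuous. The left side of \eqref{eq:witness} is $\sigma$-open, since $\mathcal{F}\subseteq\mathcal{E}$, so $V$ is a $\sigma$-neighborhood of $1$. By local minimality, $\sigma=\tau$. A countable product of second countable spaces is second countable, so $\sigma$, and hence $\tau$, is second countable.
\end{proof}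

Countability of $H$ cannot be dropped here: $H=K=(\mathbb{Z}/2)^{\omega_1}$ is minimal and not metrizable.

\begin{proof}[Proof of Theorems~\ref{thm:locmin} and~\ref{thm:HM}]
Let every countable subgroup of $G$ be locally minimal, and let $K\le G$ be a compact $G_\delta$-subgroup as in Lemma~\ref{lem:Gdelta}. Every countable subgroup of $K$ is locally minimal, hence metrizable by Proposition~\ref{prop:coarsen}. By Proposition~\ref{prop:compact}, $K$ is metrizable, and by Lemma~\ref{lem:Gdelta}, $G$ is metrizable. This proves Theorem~\ref{thm:locmin}. In an HM group every countable subgroup is minimal, hence locally minimal, so Theorem~\ref{thm:HM} follows.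
\end{proof}

The hypothesis is applied only to countable subgroups of $K$. The quotient $Q$ of $K$ in the proof of Proposition~\ref{prop:compact} serves to find a countable set, and no minimality of $Q$ or of its subgroups is needed. This is why no total minimality is assumed.

The proof also describes the subgroup that violates the hypothesis. A group $H$ is \emph{precompact} if for every neighborhood $O$ of $1$ there is a finite set $S\subseteq H$ with $H=SO$. A subgroup $H$ of a compact group $K$ is precompact. Indeed, choose an open $W\ni1$ in $K$ with $W^{-1}W\cap H\subseteq O$, cover $K$ by finitely many translates $xW$, and let $S$ contain one point of $H$ from each translate that meets $H$; if $h,s\in xW\cap H$, then $s^{-1}h\in W^{-1}W\cap H$.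

\begin{corollary}\label{cor:contra}
Every non-metrizable locally compact group contains a countable precompact subgroup that is not metrizable and not locally minimal; in particular, this subgroup is not minimal.
\end{corollary}

\begin{proof}
The compact subgroup $K$ of Lemma~\ref{lem:Gdelta} is not metrizable, so by Proposition~\ref{prop:compact} it contains a countable non-metrizable subgroup $H$. This $H$ is precompact because $K$ is compact, and it is not locally minimal by Proposition~\ref{prop:coarsen}.
\end{proof}

\section{Second countability and the limits of the theorems}\label{sec:limits}

The conclusion of Theorem~\ref{thm:HM} cannot be strengthened to second countability, by fact (d). For Theorems~\ref{thm:countable} and~\ref{thm:locmin} any uncountable discrete group shows this. The next corollary says that the index of an open subgroup is the only obstruction.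

\begin{corollary}\label{cor:second}
Let $G$ be a locally compact group all of whose countable subgroups are locally minimal (for example, a locally compact HM group). Then $G$ has an open second countable subgroup $U$. Consequently, $G$ is second countable if and only if $[G:U]\le\aleph_0$. In particular, $G$ is second countable if it is compact, $\sigma$-compact, or separable.
\end{corollary}

\begin{proof}
Let $C$ be a compact neighborhood of $1$ and let $U=\bigcup_{n\ge1}(C\cup C^{-1})^n$ be the subgroup it generates. Then $U$ is open, since it contains the neighborhood $xC$ of each $x\in U$, and the sets $(C\cup C^{-1})^n$ are compact. By Theorem~\ref{thm:locmin} they are metrizable, hence separable. So $U$ is separable and metrizable, that is, second countable.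

The cosets $xU$ are pairwise disjoint open sets homeomorphic to $U$. If there are countably many, the union of their countable bases is a countable base of $G$. Conversely, if $G$ is separable, in particular if it is second countable, then each coset contains a point of a countable dense set, so $[G:U]\le\aleph_0$. A compact set meets only finitely many cosets, so $[G:U]\le\aleph_0$ also holds when $G$ is $\sigma$-compact, in particular when it is compact.
\end{proof}

The following examples test the hypotheses.

\begin{example}[finitely generated subgroups do not suffice]\label{ex:fg}
In the compact non-metrizable group $(\mathbb{Z}/2)^{\omega_1}$, a subgroup generated by $k$ elements has at most $2^k$ elements, so it is both minimal and metrizable. Hence ``countable'' cannot be replaced by ``finitely generated'' in Theorems~\ref{thm:countable} and~\ref{thm:locmin}.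
\end{example}

\begin{example}[abelian subgroups do not suffice]\label{ex:abelian}
Let $p$ be a prime. A \emph{pro-$p$ group} is a compact group in which the open normal subgroups of $p$-power index form a base at $1$. A map from a set $X$ to a pro-$p$ group $P$ \emph{converges to $1$} if every open subgroup of $P$ contains the images of all but finitely many elements of $X$. The \emph{free pro-$p$ group on $X$ converging to $1$} is a pro-$p$ group $F(X)$ with a map $\iota\colon X\to F(X)$ converging to $1$ such that every map $\varphi\colon X\to P$ converging to $1$, with $P$ a pro-$p$ group, equals $\tilde\varphi\circ\iota$ for a unique continuous homomorphism $\tilde\varphi\colon F(X)\to P$. The group $F(\emptyset)$ is trivial, and $F(Y)\cong\mathbb{Z}_p$ for $|Y|=1$. For $|Y|\ge2$ the group $F(Y)$ is not abelian. To see this, send two elements of $Y$ to the matrices $1+E_{12}$ and $1+E_{23}$ in the group of order $p^3$ of upper unitriangular $3\times3$ matrices over $\mathbb{Z}/p$, and send all other elements to $1$. The two matrices do not commute, because $E_{12}E_{23}=E_{13}$ and $E_{23}E_{12}=0$.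

Let $F=F(X)$ with $|X|=\aleph_1$. The map sending $x$ to the indicator function of $\{x\}$ in $(\mathbb{Z}/p)^X$ converges to the identity, so it induces a continuous homomorphism $F\to(\mathbb{Z}/p)^X$. The image is compact and contains the dense subgroup of finitely supported functions, so the homomorphism is onto. A continuous surjective homomorphism of compact groups is open, so it carries a countable base at $1$ to a countable base at $1$. The group $(\mathbb{Z}/p)^X$ is not metrizable, by the argument given for $p=2$ in Section~\ref{sec:example}. Hence the compact group $F$ is not metrizable.

Let $A\le F$ be abelian. The set of commuting pairs is closed in $F\times F$, so $\overline{A}$ is abelian. Closed subgroups of free pro-$p$ groups are free pro-$p$ groups \cite[Ch.~7]{RZ}, so $\overline{A}$ is trivial or isomorphic to $\mathbb{Z}_p$. By Prodanov's theorem in fact (a), all subgroups of $\mathbb{Z}_p$ are minimal. Thus every abelian subgroup of $F$ is metrizable and HM, although $F$ is not metrizable, and ``countable'' cannot be replaced by ``abelian'' in Theorems~\ref{thm:countable} and~\ref{thm:locmin}.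
\end{example}

\begin{example}[precompactness does not suffice in Theorem~\ref{thm:countable}]\label{ex:precompact}
Let $S\le(\mathbb{Z}/2)^{\omega_1}$ be the subgroup of finitely supported elements. It is precompact, and its countable subgroups are metrizable, as noted in Section~\ref{sec:example}. But $S$ is dense in the non-metrizable group $(\mathbb{Z}/2)^{\omega_1}$, so $S$ is not metrizable by Lemma~\ref{lem:dense}.
\end{example}

\begin{example}[the converse of Theorem~\ref{thm:locmin} fails]\label{ex:converse}
Embed $\mathbb{Z}$ diagonally in the compact metrizable group $\mathbb{Z}_2\times\mathbb{Z}_3$. The induced topology $\tau$ has the base $\{6^n\mathbb{Z}\}_{n\ge0}$ at $0$. Given a $\tau$-neighborhood $V\supseteq6^b\mathbb{Z}$ of $0$, the subgroups $2^n3^b\mathbb{Z}$, $n\ge0$, form a base at $0$ of a Hausdorff group topology $\sigma\subseteq\tau$ in which $V$ is a neighborhood of $0$. We have $\sigma\ne\tau$, because $3^{b+1}\mathbb{Z}$ is $\tau$-open and contains no number $2^n3^b$. So $(\mathbb{Z},\tau)$ is a countable subgroup that is not locally minimal.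
\end{example}

\begin{thebibliography}{9}

\bibitem{Kuz}
V.~Kuz'minov, \emph{Alexandrov's hypothesis in the theory of topological groups}, Dokl. Akad. Nauk SSSR \textbf{125} (1959), 727--729.

\bibitem{RZ}
Ribes and Zalesskii, \emph{Profinite Groups}.

\bibitem{XDST}
Wenfei Xi, Dikran Dikranjan, Menachem Shlossberg, Daniele Toller, \emph{Hereditarily minimal topological groups}, arXiv:1803.08033 (2018).

\end{thebibliography}
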